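\title{Contact homeomorphisms preserve the orientation of characteristic foliations}

\begin{abstract}
A contact homeomorphism of a cooriented contact $3$-manifold is a $C^0$-limit of coorientation-preserving contactomorphisms. If it maps a smooth surface onto a smooth surface, it is known to map one characteristic foliation onto the other set-wise. We prove that it also preserves the orientation of every regular leaf and the sign of every singular point, with no genericity assumption. The proof conjugates a small non-negative contact isotopy by the approximating contactomorphisms and uses generating families to show that a non-negative isotopy cannot push the zero section of $J^1\mathbb{R}$ strictly downward over a point. As a consequence, no homeomorphism is a $C^0$-limit both of coorientation-preserving and of coorientation-reversing contactomorphisms.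
\end{abstract}

\section{The question and the results}\label{sec:intro}

\subsection{Oriented characteristic foliations}

A \emph{contact form} on a $3$-manifold $Y$ is a $1$-form $\alpha$ such that $\alpha\wedge d\alpha$ vanishes nowhere, and $\xi=\ker\alpha$ is the contact structure that it defines. We fix $\alpha$ up to multiplication by positive functions; this \emph{coorients} $\xi$. We orient $Y$ by $\alpha\wedge d\alpha$. The model is $\mathbb{R}^3$ with
\[
\alpha_0=dz-y\,dx,\qquad d\alpha_0=dx\wedge dy,\qquad \alpha_0\wedge d\alpha_0=dx\wedge dy\wedge dz .
\]

Let $\Sigma\subset Y$ be an embedded oriented surface with a positive area form $\Omega$, and let $X$ be the vector field on $\Sigma$ defined by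
\[
\iota_X\Omega=\alpha|_\Sigma .
\]
Since $\alpha(X)=\Omega(X,X)=0$, the field $X$ lies in $T\Sigma\cap\xi$. It vanishes exactly on the \emph{critical set} $\operatorname{Crit}(\mathcal{F}_\Sigma)=\{p\in\Sigma: T_p\Sigma=\xi_p\}$, whose points are called critical or singular. At the other points, the \emph{regular} ones, $X$ spans the line $T\Sigma\cap\xi$. A \emph{regular leaf} is the image of a nonconstant maximal integral curve of $X$, and the \emph{characteristic foliation} $\mathcal{F}_\Sigma$ is the partition of $\Sigma$ into critical points and regular leaves. A regular leaf is an injectively immersed line or circle; we give it the topology of this line or circle, the \emph{leaf topology}, and the orientation defined by $X$. Multiplying $\alpha$ or $\Omega$ by a positive function multiplies $X$ by a positive function, so the \emph{oriented characteristic foliation} depends only on the coorientation of $\xi$ and the orientation of $\Sigma$. Reversing either of them reverses every leaf.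

Regular leaves always exist. If $\alpha|_\Sigma$ vanished on an open subset of $\Sigma$, so would $d\alpha|_\Sigma$; but there $T\Sigma=\xi$, and $d\alpha$ is nondegenerate on $\xi$. Thus $\operatorname{Crit}(\mathcal{F}_\Sigma)$ has empty interior.

The orientation of a leaf records a direction across it. For $\nu\in T_p\Sigma$ we have $\Omega(X,\nu)=\alpha(\nu)$, so $(X,\nu)$ is a positive basis of $T_p\Sigma$ exactly when $\nu$ points to the positive side of $\xi_p$. On the plane $\Sigma_0=\{y=0\}\subset\mathbb{R}^3$ with $\Omega=dx\wedge dz$ we have $\alpha_0|_{\Sigma_0}=dz$ and $X=\partial_x$: the leaves are the horizontal lines, oriented from left to right, and the positive direction across them is up.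

Critical points carry a sign. The form $d\alpha$ orients $\xi_p$, and this orientation depends only on the coorientation, because $d(e^g\alpha)=e^g\,d\alpha$ on $\xi$. A point $p\in\operatorname{Crit}(\mathcal{F}_\Sigma)$ is \emph{positive} if the orientation of $T_p\Sigma=\xi_p$ is the one given by $d\alpha|_{\xi_p}$, and \emph{negative} otherwise. By Cartan's formula,
\begin{equation}\label{eq:div}
(\operatorname{div}_\Omega X)\,\Omega=L_X\Omega=d(\alpha|_\Sigma),
\end{equation}
so the sign of $p$ is the sign of the divergence of $X$ at $p$.

\subsection{Contact homeomorphisms}

Let $\operatorname{Cont}(Y,\xi)$ be the group of coorientation-preserving contactomorphisms, that is, of diffeomorphisms $\psi$ with $\psi^*\alpha=e^f\alpha$ for some smooth function $f$. A \emph{contact homeomorphism} is a homeomorphism $\phi\colon Y\to Y$ that is a $C^0$-limit of a sequence $\varphi_i\in\operatorname{Cont}(Y,\xi)$. Here and below, $C^0$-convergence means uniform convergence on compact sets.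

The following is known, and we use it without proof: if $\phi$ is a contact homeomorphism and both $\Sigma$ and $\phi(\Sigma)$ are smooth surfaces, then $\phi(\operatorname{Crit}(\mathcal{F}_\Sigma))=\operatorname{Crit}(\mathcal{F}_{\phi(\Sigma)})$, and $\phi$ maps every regular leaf of $\mathcal{F}_\Sigma$ onto a regular leaf of $\mathcal{F}_{\phi(\Sigma)}$. This statement concerns the leaves as sets. Let now $\Sigma$ be connected and oriented, and give $\phi(\Sigma)$ the orientation pushed forward by $\phi$. The question, which we take from Serraille and Stoki\'c~\cite{SS}, is whether the orientation of the leaves can be lost in the limit.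

\medskip
\noindent\textbf{Question.} \emph{Do there exist $(Y,\xi=\ker\alpha)$, a connected oriented surface $\Sigma\subset Y$ and a contact homeomorphism $\phi$ with $\phi(\Sigma)$ smooth such that, for every regular leaf $\mathcal{L}$ of $\mathcal{F}_\Sigma$, the map $\phi|_{\mathcal{L}}$ sends the orientation of $\mathcal{L}$ to the opposite of the orientation of $\phi(\mathcal{L})$?}
\medskip

For $\phi\in\operatorname{Cont}(Y,\xi)$ the answer is no: if $\Omega'$ is a positive area form on $\phi(\Sigma)$ and $\Omega=\phi^*\Omega'$, then $\iota_{\phi_*X}\Omega'=(\phi^{-1})^*\alpha|_{\phi(\Sigma)}$ is a positive multiple of $\alpha|_{\phi(\Sigma)}$. One would guess that the answer survives limits. Two examples show why this guess needs an argument.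

\begin{example}[the orientation is not $C^0$-continuous in the surface]\label{ex:fold}
The embeddings $(x,s)\mapsto(x,\ \varepsilon s,\ s-2\varepsilon\sin(s/\varepsilon))$ of $\mathbb{R}\times(-1,1)$ into $\mathbb{R}^3$ converge uniformly to $(x,s)\mapsto(x,0,s)$ as $\varepsilon\to0$. The pullback of $\alpha_0$ is $(1-2\cos(s/\varepsilon))\,ds-\varepsilon s\,dx$, so for $\Omega=dx\wedge ds$ we get $X=-\partial_x$ along $s=0$. The $x$-axis is a leaf of each of these surfaces and of their limit, and it is oriented by $-\partial_x$ in the former and by $\partial_x$ in the latter. So one cannot compare the foliations of $\varphi_i(\Sigma)$ and $\phi(\Sigma)$ merely because the surfaces are $C^0$-close.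
\end{example}

\begin{example}[topology does not forbid a reversal]\label{ex:halfturn}
The half-turn $\tau(x,y,z)=(-x,y,-z)$ preserves the orientation of $\mathbb{R}^3$, the plane $\Sigma_0$, its orientation and its two sides. It permutes the leaves of $\mathcal{F}_{\Sigma_0}$ and reverses each of them. It satisfies $\tau^*\alpha_0=-\alpha_0$, so it is excluded from $\operatorname{Cont}(\mathbb{R}^3,\ker\alpha_0)$ only by a condition on its derivative. To answer the question one must in particular show that $\tau$ is not a $C^0$-limit of elements of $\operatorname{Cont}(\mathbb{R}^3,\ker\alpha_0)$.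
\end{example}

\subsection{Results}

The arguments are local, and we state the results in a local form.

\medskip
\noindent\textbf{Setting (S).} Let $(Y,\ker\alpha)$ and $(Y',\ker\alpha')$ be cooriented contact $3$-manifolds and let $O\subset Y$ be open. Let $\varphi_i\colon O\to Y'$ be smooth open embeddings with $\varphi_i^*\alpha'=e^{f_i}\alpha$ that converge uniformly on compact sets to an injective continuous map $\phi\colon O\to Y'$. Let $\Sigma\subset O$ be an embedded oriented surface without boundary (otherwise, take interiors) such that $\Sigma'=\phi(\Sigma)$ is a smooth embedded surface, and give $\Sigma'$ the pushed-forward orientation. Assume: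
\begin{itemize}
\item[(F)] $\phi(\operatorname{Crit}(\mathcal{F}_\Sigma))=\operatorname{Crit}(\mathcal{F}_{\Sigma'})$, and $\phi$ maps regular leaves onto regular leaves.
\end{itemize}
In the situation of the question, $O=Y=Y'$ and (F) is the known set-wise statement. Under (F), the map $\phi|_{\mathcal{L}}\colon\mathcal{L}\to\phi(\mathcal{L})$ is a homeomorphism for the leaf topologies (Lemma~\ref{lem:product}), so it either preserves or reverses orientation.

\begin{theorem}\label{thm:leaves}
In setting \textup{(S)}, for every regular leaf $\mathcal{L}$ of $\mathcal{F}_\Sigma$, the map $\phi|_{\mathcal{L}}$ preserves the orientations given by the oriented characteristic foliations.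
\end{theorem}

Since regular leaves exist, the answer to the question is no: a contact homeomorphism does not reverse the orientation of the characteristic foliation, not even along a single leaf.

\begin{theorem}\label{thm:signs}
In setting \textup{(S)}, the points $p$ and $\phi(p)$ have the same sign for every $p\in\operatorname{Crit}(\mathcal{F}_\Sigma)$.
\end{theorem}

No genericity is assumed: the critical point may be degenerate or non-isolated.

Section~\ref{sec:tools} collects the standard tools, and Section~\ref{sec:idea} explains the idea on the half-turn. The contact-geometric input is Proposition~\ref{prop:up}, which Proposition~\ref{prop:conj} carries over to $C^0$-limits. The two theorems are proved in Sections~\ref{sec:leaves} and~\ref{sec:signs}. Section~\ref{sec:coor} treats limits of coorientation-reversing maps.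

\section{Tools}\label{sec:tools}

\subsection{Non-negative contact isotopies}

A \emph{contact chart} identifies an open subset of $Y$ with an open subset of $\mathbb{R}^3$ in such a way that $\alpha=e^g\alpha_0$ for a smooth function $g$. By Darboux's theorem, every point $p$ has a contact chart with $p=0$. Contact charts are positively oriented.

A \emph{contact isotopy} is a smooth family $(\psi_t)_{t\in[0,1]}$ of coorientation-preserving contactomorphisms with $\psi_0=\mathrm{id}$. Its generating field $X_t$ is defined by $\frac{d}{dt}\psi_t=X_t\circ\psi_t$. The isotopy is \emph{non-negative} if $\alpha(X_t)\ge0$ everywhere; this depends only on the coorientation. It is \emph{supported in} an open set if all $\psi_t$ are the identity outside one compact subset of that set. If $\varphi^*\alpha'=e^f\alpha$, then $\varphi\psi_t\varphi^{-1}$ is generated by $\varphi_*X_t$, and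
\begin{equation}\label{eq:conj}
\alpha'(\varphi_*X_t)=\bigl(e^f\alpha(X_t)\bigr)\circ\varphi^{-1}.
\end{equation}
So conjugation by a coorientation-preserving map preserves non-negativity.

For a smooth function $H$ on $\mathbb{R}^3$ put
\begin{equation}\label{eq:XH}
X_H=-H_y\,\partial_x+(H_x+yH_z)\,\partial_y+(H-yH_y)\,\partial_z .
\end{equation}
Then $\alpha_0(X_H)=H$ and $\iota_{X_H}d\alpha_0=-H_y\,dy-(H_x+yH_z)\,dx$, hence $L_{X_H}\alpha_0=dH+\iota_{X_H}d\alpha_0=H_z\alpha_0$. If $H\ge0$ has compact support, the flow of $X_H$ is therefore a non-negative contact isotopy that is the identity outside the support of $H$.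

Throughout, $\ell=\{y=z=0\}$ is the $x$-axis of $\mathbb{R}^3$ and $\Pi=\{x=0,\ z\ge0\}$ is the closed half-plane above the $y$-axis. They meet only at the origin.

\begin{example}[pushing the axis up]\label{ex:bump}
Let $\rho\colon\mathbb{R}\to[0,1]$ be smooth with compact support. Let $\eta>0$, and let $\chi\colon\mathbb{R}\to[0,1]$ be smooth with $\chi=1$ on $[-\eta/2,\eta/2]$ and support in $(-\eta,\eta)$. Let $c>0$ satisfy $c(1+\max|\rho'|)\le\eta/2$, and let $h_t$ be the flow of $X_H$ for $H=c\,\rho(x)\chi(y)\chi(z)\ge0$. Where $|y|,|z|\le\eta/2$, formula~\eqref{eq:XH} gives $X_H=c\rho'(x)\,\partial_y+c\rho(x)\,\partial_z$. The path $t\mapsto(x,tc\rho'(x),tc\rho(x))$ stays in this region for $t\in[0,1]$ by the choice of $c$, so it is an orbit, and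
\begin{equation}\label{eq:bump}
h_1(x,0,0)=(x,\ c\rho'(x),\ c\rho(x)).
\end{equation}
\end{example}

\subsection{Degree}

Let $\beta\subset\mathbb{R}^n$ be a closed ball and $F\colon\beta\to\mathbb{R}^n$ a continuous map with $0\notin F(\partial\beta)$. Its degree $\deg(F,\beta)\in\mathbb{Z}$ with respect to $0$ has the following properties.
\begin{itemize}
\item[(D1)] It is constant along homotopies that do not vanish on $\partial\beta$. If it is nonzero, then $0\in F(\operatorname{int}\beta)$.
\item[(D2)] If $p\in\operatorname{int}\beta$ is the only zero of $F$, then $\deg(F,\beta)$ depends only on the germ of $F$ at $p$; it is the \emph{local degree} of $F$ at $p$. It equals $\pm1$ if $F$ is injective, and it is the sign of $\det dF_p$ if $F$ is a smooth embedding.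
\item[(D3)] The local degree of a product map $F\times G$ is the product of the local degrees, and composing $F$ with a reflection changes the sign of the local degree.
\item[(D4)] (Invariance of domain.) An injective continuous map between $n$-manifolds without boundary is open.
\end{itemize}
A homeomorphism between oriented manifolds preserves orientation if its local degree in positive charts is $+1$ at every point. In setting (S), $\phi$ is open by (D4), hence a homeomorphism onto its image, and $\phi|_\Sigma\colon\Sigma\to\Sigma'$ is a homeomorphism. The pushed-forward orientation of $\Sigma'$ is the one for which $\phi|_\Sigma$ preserves orientation.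

If $W\subset O$ is compact and $\phi(W)$ lies in the domain $V'$ of a chart, then for large $i$ the set $\varphi_i(W)$ lies in a fixed compact neighborhood of $\phi(W)$ in $V'$, and $\varphi_i\to\phi$ uniformly on $W$ in the coordinates of $V'$.

\begin{lemma}\label{lem:degree}
In setting \textup{(S)}, let $p\in O$, let $V'$ be the domain of a positive chart centered at $p'=\phi(p)$, and let $\beta\subset O$ be a closed ball centered at $p$ in a positive chart, with $\phi(\beta)\subset V'$. Then $p'\in\varphi_i(\beta)$ for large $i$, and $\phi$ has local degree $+1$ at $p$.
\end{lemma}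

\begin{proof}
Since $\phi$ is injective, $m=\min_{\partial\beta}|\phi|$ is positive. For large $i$ we have $|\varphi_i-\phi|<m$ on $\beta$, so the linear homotopy from $\phi$ to $\varphi_i$ does not vanish on $\partial\beta$. By (D1) and (D2), $\deg(\varphi_i,\beta)=\deg(\phi,\beta)=\pm1$ and $\varphi_i$ has a zero in $\operatorname{int}\beta$. This zero is unique, and $\varphi_i^*(\alpha'\wedge d\alpha')=e^{2f_i}\alpha\wedge d\alpha$, so $\deg(\varphi_i,\beta)=+1$ by (D2).
\end{proof}

\section{The idea, on the half-turn}\label{sec:idea}

Suppose that coorientation-preserving contactomorphisms $\varphi_i$ of $\mathbb{R}^3$ converge to the half-turn $\tau$ of Example~\ref{ex:halfturn}. We look for a trace of the coorientation that survives in the limit. The derivatives of $\varphi_i$ and the factors $e^{f_i}$ are out of control, but \eqref{eq:conj} shows that one thing is kept for every $i$: if $h_t$ is non-negative, so is $\psi^i_t=\varphi_ih_t\varphi_i^{-1}$. We therefore need a consequence of non-negativity that does not depend on the size of the generating field and that is stable under uniform limits.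

The motion of a single point gives no such consequence. For $H=y^2\ge0$ formula~\eqref{eq:XH} gives $X_H=-2y\,\partial_x-y^2\,\partial_z$, which moves every point with $y\ne0$ downward. The motion of the whole Legendrian line $\ell$ does. Let $\psi_t$ be non-negative, and suppose first that $\psi_t(\ell)$ is, for every $t$, the $1$-jet graph $\{(x,\partial_xS_t(x),S_t(x))\}$ of a function $S_t$, with $S_0=0$. A point of $\ell$ moves along a path $(x(t),y(t),z(t))$ with $z(t)=S_t(x(t))$ and $y(t)=\partial_xS_t(x(t))$. Differentiating the first relation gives $\dot z=\partial_tS_t+y\dot x$, that is,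
\begin{equation}\label{eq:HJ}
\partial_tS_t(x(t))=\dot z-y\dot x=\alpha_0(X_t)\ge0 .
\end{equation}
For each $t$, every point of the graph lies on such a path. So $S_t(x_0)$ is non-decreasing in $t$ for each fixed $x_0$, and $S_1(x_0)\ge0$. In particular $\psi_1(\ell)$ meets $\Pi$. This is a statement about the intersection of closed sets, of the kind that we want.

Now take $h_t$ from Example~\ref{ex:bump} with $\rho$ even and $\rho=1$ near $0$. By~\eqref{eq:bump},
\[
\tau h_1\tau^{-1}(x,0,0)=\tau\bigl(-x,\,-c\rho'(x),\,c\rho(x)\bigr)=\bigl(x,\,-c\rho'(x),\,-c\rho(x)\bigr).
\]
The only point of $\tau h_1\tau^{-1}(\ell)$ over $x=0$ is $(0,0,-c)$, so this curve misses $\Pi$; see Figure~\ref{fig:fronts}. The maps $\psi_1^i$ approximate $\tau h_1\tau^{-1}$, so $\psi^i_1(\ell)$ should miss $\Pi$ for large $i$, against the conclusion above.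

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.1]
\draw[->] (-3.3,0) -- (3.3,0) node[right] {$x$};
\node[above] at (-3,0) {$\ell$};
\draw[very thick] (0,0) -- (0,1.6) node[above] {$\Pi$};
\fill (0,0) circle (1.5pt);
\draw[dashed] (-2.4,0) .. controls (-1.7,0) and (-1.7,0.9) .. (-1,0.9) -- (1,0.9) .. controls (1.7,0.9) and (1.7,0) .. (2.4,0);
\node[right] at (1.5,0.9) {$h_1(\ell)$};
\draw[thick] (-2.4,0) .. controls (-1.7,0) and (-1.7,-0.9) .. (-1,-0.9) -- (1,-0.9) .. controls (1.7,-0.9) and (1.7,0) .. (2.4,0);
\node[right] at (1.5,-0.9) {$\tau h_1\tau^{-1}(\ell)$};
\end{tikzpicture}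
\caption{Projections to the $xz$-plane. The non-negative isotopy $h_t$ pushes the $x$-axis $\ell$ up to the dashed curve, which meets the half-plane $\Pi=\{x=0,\ z\ge0\}$. Conjugation by the half-turn $\tau(x,y,z)=(-x,y,-z)$ turns it into the solid curve, which misses $\Pi$.}
\label{fig:fronts}
\end{figure}

Three points remain. We have no reason to expect that the curves $\psi^i_t(\ell)$ are graphs; generating families remove this assumption (Section~\ref{sec:gf}). The maps $\varphi_i$ do not preserve $\ell$, so the limit must be taken with care (Section~\ref{sec:conj}). Finally, a general $\phi$ is understood only along the surface, where (F) makes a reversal resemble $\tau$ (Section~\ref{sec:leaves}).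

\section{Non-negative isotopies of the zero section}\label{sec:gf}

For a manifold $M$, the $1$-jet space $J^1M=T^*M\times\mathbb{R}$ carries the contact form $dz-y\,dx$, where $x\in M$, $y\in T^*_xM$ and $z\in\mathbb{R}$. Thus $J^1\mathbb{R}=(\mathbb{R}^3,\alpha_0)$, and its zero section $\{y=0,\ z=0\}$ is $\ell$. A submanifold of dimension $\dim M$ is \emph{Legendrian} if the contact form vanishes on it. A generating family describes a Legendrian submanifold that need not be a graph: one adds an auxiliary variable $e\in\mathbb{R}^N$ and records the $1$-jets in $x$ of a function $S(x,e)$ at the points where $\partial_eS=0$. The following theorem is due to Chekanov~\cite{Chekanov}; the form for smooth paths is stated, for example, in~\cite{JT}.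

\begin{theorem}[Chekanov]\label{thm:chekanov}
Let $M$ be a closed manifold and $(\Lambda_t)_{t\in[0,1]}$ a smooth Legendrian isotopy in $J^1M$ starting at the zero section. Then there are an integer $N$, a nondegenerate quadratic form $Q$ on $\mathbb{R}^N$ and a smooth family of functions $S_t\colon M\times\mathbb{R}^N\to\mathbb{R}$, equal to $Q(e)$ outside a compact set independent of $t$, such that $\partial_eS_t$ vanishes transversally and, with $C_t=\{\partial_eS_t=0\}$, the map
\[
i_t\colon C_t\to\Lambda_t,\qquad (x,e)\mapsto(x,\partial_xS_t,S_t),
\]
is a diffeomorphism.
\end{theorem}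

Transversality means that $0$ is a regular value of $\partial_eS_t\colon M\times\mathbb{R}^N\to\mathbb{R}^N$. The points of $\Lambda_t$ over $x_0$ correspond to the critical points of $S_t(x_0,\cdot)$, and their $z$-coordinates are its critical values.

\begin{proposition}\label{prop:up}
Let $(\psi_t)_{t\in[0,1]}$ be a compactly supported non-negative contact isotopy of $(\mathbb{R}^3,\alpha_0)$. For every $x_0\in\mathbb{R}$, the curve $\psi_1(\ell)$ contains a point with $x=x_0$ and $z\ge0$.
\end{proposition}

\begin{proof}
Choose $R>|x_0|$ such that the isotopy is supported in $\{|x|<R\}$. Compact support allows us to pass to a closed base: let $M=\mathbb{R}/2R\mathbb{Z}$, view $\{|x|<R\}$ as an open subset of $J^1M$, and extend $\psi_t$ by the identity. Let $\Lambda_t$ be the image of the zero section under $\psi_t$, take $S_t$ as in Theorem~\ref{thm:chekanov}, and put $F_t=S_t(x_0,\cdot)\colon\mathbb{R}^N\to\mathbb{R}$. It suffices to show that $F_1$ has a critical value $\ge0$. Indeed, $\Lambda_1$ then contains a point with $x=x_0$ and $z\ge0$, and its preimage under $\psi_1$ lies in the zero section and in $\{|x|<R\}$, which $\psi_1$ preserves. If $N=0$,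 the curves $\Lambda_t$ are graphs and \eqref{eq:HJ} applies. Let $N\ge1$.

\medskip
\noindent\emph{Step 1: $\partial_tF_t\ge0$ at every critical point of $F_t$.}
By transversality, $C=\{(t,x,e):(x,e)\in C_t\}$ is a smooth manifold that submerses onto $[0,1]$ with fibers $C_t$. The same holds for $\Lambda=\{(t,P):P\in\Lambda_t\}$, the image of $[0,1]\times\Lambda_0$ under $(t,P)\mapsto(t,\psi_t(P))$. The map $C\to\Lambda$, $(t,x,e)\mapsto(t,i_t(x,e))$, is a smooth bijection over $[0,1]$ that is a diffeomorphism on each fiber; so its differential is invertible and it is a diffeomorphism. Let $e_0$ be critical for $F_t$, so that $(x_0,e_0)\in C_t$, and let $P=i_t(x_0,e_0)$. The orbit $s\mapsto\psi_s\psi_t^{-1}(P)=(x(s),y(s),z(s))\in\Lambda_s$ lifts to a smooth path $(x(s),e(s))\in C_s$ through $(x_0,e_0)$ at $s=t$. Differentiating $z(s)=S_s(x(s),e(s))$ and using $\partial_eS_s=0$ and $\partial_xS_s=y$ along the path gives $\dot z=\partial_sS_s+y\dot x$. As in \eqref{eq:HJ}, $\partial_tF_t(e_0)$ is the value of the contact form on the generating field at $P$, which is $\ge0$.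

\medskip
Step 1 says that each critical value moves up as long as it can be followed. But critical points of $F_t$ may be created or canceled as $t$ varies, so we must select one critical value that exists for all $t$. The fixed behavior at infinity provides it by min-max.

\medskip
\noindent\emph{Step 2: the min-max value.}
Let $K\subset\mathbb{R}^N$ be a closed ball centered at $0$ such that $F_t=Q$ outside $K$ for all $t$, and let $A=\sup\{|F_t(e)|:t\in[0,1],\ e\in K\}$. Write $\mathbb{R}^N=E^-\oplus E^+$ with $Q$ negative definite on $E^-$ and positive definite on $E^+$. Then $F_t\ge-A$ on $E^+$: in $K$ by the choice of $A$, and outside $K$ because $F_t=Q\ge0$ there. Let $D\subset E^-$ be a closed ball centered at $0$, so large that $\partial D$ lies outside $2K$ and $Q<-A-1$ on $\partial D$. Let $\Gamma$ be the set of continuous maps $\gamma\colon D\to\mathbb{R}^N$ that restrict to the identity on $\partial D$, and put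
\[
\sigma(t)=\inf_{\gamma\in\Gamma}\ \max_D\,F_t\circ\gamma .
\]
(If $E^-=0$, then $D$ is a point, $\partial D$ is empty and $\sigma(t)=\min F_t$.) The inclusion of $D$ belongs to $\Gamma$, so $\sigma(t)<\infty$. For $\gamma\in\Gamma$, the $E^-$-component of $\gamma$ is the identity on $\partial D$; the linear homotopy to the identity of $D$ is constant on $\partial D$, so this component has a zero by (D1). Hence $\gamma(D)$ meets $E^+$, and $\sigma(t)\ge-A$.

\medskip
\noindent\emph{Step 3: $\sigma(t)$ is a critical value of $F_t$.}
Fix $t$, write $F=F_t$ and $\sigma=\sigma(t)$, and suppose that $\sigma$ is not a critical value. The critical set of $F$ is a compact subset of $K$, since $Q$ has no critical point other than $0$. So the set of critical values is compact, and there is $\varepsilon\in(0,\frac14)$ such that $J=[\sigma-2\varepsilon,\sigma+2\varepsilon]$ contains none. The norm $|\nabla F|$ is bounded below by a positive constant on $F^{-1}(J)$: in $K$ by compactness, and outside $K$ because $|\nabla Q(e)|$ is at least a positive constant times $|e|$. Let $\kappa\colon\mathbb{R}\to[0,1]$ be smooth, with support in $J$ and $\kappa=1$ on $[\sigma-\varepsilon,\sigma+\varepsilon]$.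 The field $-\kappa(F)\nabla F/|\nabla F|^2$, extended by zero, is smooth and bounded, hence complete. Along its flow, $F$ has derivative $-\kappa(F)$; so $F$ never increases, and it decreases at unit rate while its value is in $[\sigma-\varepsilon,\sigma+\varepsilon]$. The time-$2\varepsilon$ map therefore sends $\{F\le\sigma+\varepsilon\}$ into $\{F\le\sigma-\varepsilon\}$. It fixes $\partial D$, where $F<-A-1\le\sigma-1<\sigma-2\varepsilon$. Composing it with some $\gamma\in\Gamma$ satisfying $\max F\circ\gamma\le\sigma+\varepsilon$ gives an element of $\Gamma$ on which $F\le\sigma-\varepsilon$. This contradicts the definition of $\sigma$.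

The critical values of $F_0$ are $z$-coordinates of points of the zero section, so $\sigma(0)=0$.

\medskip
\noindent\emph{Step 4: $\sigma$ is non-decreasing.}
We want to move the points of $\mathbb{R}^N$ with $t$ so that $F_t$ does not decrease along the motion. Away from critical points, a fast gradient flow compensates for a negative $\partial_tF_t$. Near critical points the gradient is too small for that, and Step 1 gives only a weak inequality, which may fail at nearby points. We make it strict. Let $\delta>0$ and $G_t=F_t+\delta t$. The set $Z$ of all $(t,e)\in[0,1]\times K$ with $\partial_tG_t(e)\le0$ is compact, and by Step 1 it contains no pair with $\nabla F_t(e)=0$. Hence there is $\eta>0$ with $|\nabla F_t(e)|\ge\eta$ on $Z$. Let $B$ be a bound for $|\partial_tG_t|$ on $[0,1]\times K$, and let $\theta\ge0$ be smooth with $\theta=1$ on $K$ and support in $2K$. Along a solution of $\dot e=B\eta^{-2}\theta(e)\nabla F_s(e)$,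
\[
\frac{d}{ds}\,G_s(e(s))=\partial_sG_s+B\eta^{-2}\theta\,|\nabla F_s|^2\ge0 .
\]
Indeed, outside $K$ the first term is $\delta$ and the second is $\ge0$; in $K$ and outside $Z$ both terms are $\ge0$; and on $Z$ the sum is at least $-B+B\eta^{-2}\eta^2=0$. The field has compact support and vanishes on $\partial D$. For $t<t'$, flowing backward from time $t'$ to time $t$ turns $\gamma\in\Gamma$ into $\gamma'\in\Gamma$ with $G_t\circ\gamma'\le G_{t'}\circ\gamma$. Hence $\sigma(t)+\delta t\le\sigma(t')+\delta t'$, and $\delta\to0$ gives $\sigma(t)\le\sigma(t')$.

By Steps 3 and 4, $\sigma(1)\ge\sigma(0)=0$ is a critical value of $F_1$.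
\end{proof}

\section{Passing to the limit}\label{sec:conj}

The next statement transfers Proposition~\ref{prop:up} to the isotopy $\phi h_t\phi^{-1}$, which is only continuous. It involves no surface. It is the one place where we use that the $\varphi_i$ preserve the coorientation; Lemma~\ref{lem:degree} needed only that they preserve the orientation.

\begin{proposition}\label{prop:conj}
Let $O$, $\varphi_i$, $\phi$ be as in setting \textup{(S)}. Let $p\in O$, and let $V'$ be the domain of a contact chart centered at $p'=\phi(p)$. Let $W\subset O$ be a compact neighborhood of $p$ with $\phi(W)\subset V'$, and let $(h_t)_{t\in[0,1]}$ be a non-negative contact isotopy supported in $\operatorname{int}W$. Then there is $q\in W$ such that, in the coordinates of $V'$,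
\[
\phi(q)\in\ell\qquad\text{and}\qquad\phi(h_1(q))\in\Pi .
\]
\end{proposition}

\begin{proof}
For large $i$ we have $\varphi_i(W)\subset V'\subset\mathbb{R}^3$. On the open set $\varphi_i(\operatorname{int}W)$ put $\psi^i_t=\varphi_ih_t\varphi_i^{-1}$. It is the identity outside a compact subset, so it extends by the identity to a compactly supported contact isotopy of $\mathbb{R}^3$, which is non-negative by~\eqref{eq:conj}. Proposition~\ref{prop:up} with $x_0=0$ gives $P_i\in\ell$ with $\psi^i_1(P_i)\in\Pi$.

This is useful only if $P_i$ lies in the region where $\psi_1^i$ is a conjugate of $h_1$. We claim that $P_i\in\varphi_i(W)$ for large $i$. If $P_i\notin\varphi_i(W)$, then $\psi^i_1$ fixes $P_i$, so $P_i\in\ell\cap\Pi=\{p'\}$. But Lemma~\ref{lem:degree}, applied to a small ball $\beta\subset W$ centered at $p$, shows that $p'\in\varphi_i(W)$ for large $i$. This proves the claim.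

Write $P_i=\varphi_i(q_i)$ with $q_i\in W$, and pass to a subsequence with $q_i\to q\in W$. Since $h_1(W)=W$ and $\varphi_i\to\phi$ uniformly on $W$,
\[
\phi(q)=\lim\varphi_i(q_i)=\lim P_i,\qquad \phi(h_1(q))=\lim\varphi_i(h_1(q_i))=\lim\psi_1^i(P_i).
\]
The sets $\ell$ and $\Pi$ are closed, so the limits lie in $\ell$ and $\Pi$.
\end{proof}

\section{Regular leaves}\label{sec:leaves}

Near a regular point every surface looks like $\Sigma_0$. We use this at $p$ and at $\phi(p)$, deduce from (F) the shape of $\phi|_\Sigma$, and then apply Proposition~\ref{prop:conj}.

\begin{lemma}[normal form]\label{lem:normal}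
Let $p$ be a regular point of an embedded oriented surface $\Sigma\subset Y$. There is a contact chart centered at $p$, whose domain $V$ is an open cube, such that $\Sigma\cap V=\{y=0\}$ and $\Sigma$ is oriented by $dx\wedge dz$. In this chart $\mathcal{F}_\Sigma$ is oriented by $\partial_x$.
\end{lemma}

\begin{proof}
Near $p$ the form $\alpha|_\Sigma$ does not vanish. Straightening its kernel, we find a function $z$ on $\Sigma$ with $z(p)=0$ and $\alpha|_\Sigma=e^g\,dz$. Extend $g$ to a neighborhood in $Y$ and replace $\alpha$ by $e^{-g}\alpha$, so that $\alpha|_\Sigma=dz$. Choose $x$ with $x(p)=0$ such that $(x,z)$ are positive coordinates on $\Sigma$. Since $\xi_p\neq T_p\Sigma$, there is a vector field tangent to $\xi$ and transverse to $\Sigma$ near $p$. Flowing out of $\Sigma$ along it gives coordinates $(x,s,z)$ in which $\Sigma=\{s=0\}$ and $\partial_s\in\xi$. Then $\alpha=A\,dz+B\,dx$, with $A=1$ and $B=0$ on $\Sigma$. Near $p$ we have $A>0$; put $y=-B/A$, so that $\alpha=A(dz-y\,dx)$. The form $dz-y\,dx$ is contact, which means that $dx\wedge dy\wedge dz=(\partial_sy)\,dx\wedge ds\wedge dz$ does not vanish. So $(x,y,z)$ are coordinates near $p$. As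 $y=0$ on $\Sigma$ and $\Sigma$ is embedded, $\Sigma\cap V=\{y=0\}$ in a small cube $V$. The orientation of the leaves is that found for $\Sigma_0$ in Section~\ref{sec:intro}.
\end{proof}

The segments $\{y=0,\ z=\mathrm{const}\}$ of such a chart are its \emph{plaques}. Each plaque is an open subset of a leaf for the leaf topology, with positive coordinate $x$.

Let us work in setting (S). Fix a regular point $p\in\Sigma$; by (F) and injectivity, $p'=\phi(p)$ is regular. Take charts as in Lemma~\ref{lem:normal} at $p$ and at $p'$, the second with domain $V'$ and coordinates $(x',y',z')$. Fix $a>0$ such that $B_a=\{|x|,|y|,|z|\le a\}$ lies in the first chart and in $O$, and $\phi(B_a)\subset V'$.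

\begin{lemma}\label{lem:product}
There are continuous functions $f$ and $g$ with $f(0,0)=g(0)=0$ and
\[
\phi(x,0,z)=(f(x,z),\,0,\,g(z))\qquad(|x|,|z|\le a).
\]
The functions $f(\cdot,0)$ and $g$ are strictly monotone, and they are either both increasing or both decreasing. Moreover, $\phi$ maps every regular leaf homeomorphically onto its image for the leaf topologies.
\end{lemma}

\begin{proof}
We have $\phi(B_a\cap\Sigma)\subset\Sigma'\cap V'=\{y'=0\}$. Fix $z$. By (F), the segment $\{(x,0,z):|x|\le a\}$ is mapped into one leaf $\mathcal{L}'$ of $\mathcal{F}_{\Sigma'}$. This leaf may return to $V'$ many times. However, $\mathcal{L}'\cap V'$ is a union of plaques, which are disjoint open subsets of a line or circle, so there are countably many of them. The continuous function $x\mapsto z'(\phi(x,0,z))$ on $[-a,a]$ takes countably many values and is therefore constant. This gives the formula.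

The function $f(\cdot,0)$ is continuous and injective, hence strictly monotone. Suppose that $g$ is not strictly monotone. Then $g(z_1)=g(z_2)$ for some $z_1<z_2$, and $g|_{[z_1,z_2]}$ attains its maximum or its minimum at some $z_0\in(z_1,z_2)$. The image of the open set $(-a,a)\times(z_1,z_2)$ under $(f,g)$ lies in one of the closed half-planes bounded by the line $z'=g(z_0)$, and it contains a point of this line. So it is not open, which contradicts (D4).

Let $\epsilon_f,\epsilon_g\in\{\pm1\}$ be such that $\epsilon_ff(\cdot,0)$ and $\epsilon_gg$ are increasing. Then $\epsilon_gg(z)$ has the sign of $z$ and $\epsilon_ff(x,0)$ has the sign of $x$. The homotopy $(1-s)(\epsilon_ff,\epsilon_gg)+s(x,z)$ vanishes only at the origin: its second component vanishes only for $z=0$, and then the first vanishes only for $x=0$. So $(\epsilon_ff,\epsilon_gg)$ has local degree $+1$, and $(f,g)$ has local degree $\epsilon_f\epsilon_g$ by (D3). The coordinates $(x,z)$ and $(x',z')$ are positive and $\Sigma'$ has the pushed-forward orientation, so $\epsilon_f\epsilon_g=+1$.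

Let $\mathcal{L}$ be the leaf through $p$. The function $f(\cdot,0)$ maps $(-a,a)$ homeomorphically onto an open interval around $0$. So $\phi|_{\mathcal{L}}\colon\mathcal{L}\to\phi(\mathcal{L})$ maps a neighborhood of $p$ homeomorphically onto a neighborhood of $p'$ for the leaf topologies. This holds at every point of $\mathcal{L}$, and $\phi|_{\mathcal{L}}$ is bijective.
\end{proof}

The map $\phi|_{\mathcal{L}}$ preserves orientation exactly when $f(\cdot,0)$ is increasing. The case in which both functions decrease is that of the half-turn. By the lemma, it is excluded once we show that $\phi$ sends the leaves above $\mathcal{L}$ to leaves above $\phi(\mathcal{L})$.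

\begin{proof}[Proof of Theorem~\ref{thm:leaves}]
Let $p\in\mathcal{L}$ and keep the notation above. We show that $g$ is increasing.

We push the axis up as in Example~\ref{ex:bump}. Fix $\rho$ with $\rho=1$ on $[-a/4,a/4]$ and support in $(-a/2,a/2)$. By \eqref{eq:bump}, the point $h_1(x,0,0)$ lies in $\Sigma$ for $|x|\le a/4$, and there Lemma~\ref{lem:product} describes its image under $\phi$. Where $\rho'\ne0$ it leaves $\Sigma$, and off $\Sigma$ we know only that $\phi$ is continuous and injective. We therefore confine the isotopy to a thin neighborhood of the axis,
\[
W=\{|x|\le a/2,\ |y|\le\eta,\ |z|\le\eta\},\qquad 0<\eta<a .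
\]
Let $\mu>0$ be the least of the numbers $|f(a,0)-f(a/2,0)|$, $|f(-a,0)-f(-a/2,0)|$, $|f(a/4,0)|$ and $|f(-a/4,0)|$. By uniform continuity of $\phi$ on $B_a$, we can choose $\eta$ such that
\begin{equation}\label{eq:thin}
|x'(\phi(x,y,z))-f(x,0)|<\mu\qquad\text{for all }(x,y,z)\in W .
\end{equation}
This has two consequences for a point $q=(x,y,z)\in W$.
\begin{itemize}
\item[(i)] \emph{If $\phi(q)$ lies on the $x'$-axis, then $y=z=0$.} The number $f(x,0)$ lies between $f(-a/2,0)$ and $f(a/2,0)$, so by \eqref{eq:thin} the number $x'(\phi(q))$ lies between $f(-a,0)$ and $f(a,0)$. It equals $f(\tilde x,0)$ for some $|\tilde x|\le a$. Then $\phi(q)=(f(\tilde x,0),0,0)=\phi(\tilde x,0,0)$, and $q=(\tilde x,0,0)$ by injectivity.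
\item[(ii)] \emph{If $x'(\phi(q))=0$, then $|x|<a/4$.} By \eqref{eq:thin}, $|f(x,0)|<\mu$; but $|f(x,0)|\ge\mu$ for $|x|\ge a/4$, because $f(\cdot,0)$ is monotone and vanishes at $0$.
\end{itemize}

Take $\chi$, $c$ and $h_t$ as in Example~\ref{ex:bump} for this $\eta$. The isotopy $h_t$ is non-negative and supported in $\operatorname{int}W$. Proposition~\ref{prop:conj} gives $q\in W$ with $\phi(q)$ on the $x'$-axis and $\phi(h_1(q))\in\{x'=0,\ z'\ge0\}$. By (i), $q=(x,0,0)$. By \eqref{eq:bump}, the point $h_1(q)\in W$ has first coordinate $x$, so (ii) applied to $h_1(q)$ gives $|x|<a/4$. Hence $h_1(q)=(x,0,c)$, and $g(c)=z'(\phi(h_1(q)))\ge0=g(0)$. Since $c>0$ and $g$ is strictly monotone, $g$ is increasing. By Lemma~\ref{lem:product}, so is $f(\cdot,0)$.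
\end{proof}

\section{Signs of critical points}\label{sec:signs}

\subsection{The linearization, and why there are two cases}

Near a critical point it is convenient to use the coordinate $w=z-\frac12xy$, in which
\[
\alpha_0=dw+\tfrac12(x\,dy-y\,dx)
\]
is invariant under rotations of the $(x,y)$-plane. In a contact chart centered at a critical point, the surface is tangent to $\ker\alpha_0=\{dw=0\}$ at $0$, so it is a graph $w=u(x,y)$ with $u(0)=0$ and $du(0)=0$. On the graph $\alpha_0=(u_x-\frac y2)\,dx+(u_y+\frac x2)\,dy$. Since $d\alpha_0=dx\wedge dy$, the point is positive if the surface is oriented by $dx\wedge dy$, and then the characteristic field is a positive multiple of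
\begin{equation}\label{eq:Xu}
X_u=\bigl(u_y+\tfrac x2\bigr)\partial_x+\bigl(-u_x+\tfrac y2\bigr)\partial_y .
\end{equation}
If the point is negative, the characteristic field is a positive multiple of $-X_u$. Let $\Delta=u_{xx}u_{yy}-u_{xy}^2$ at $0$ be the determinant of the Hessian of $u$. The linear part of $X_u$ at $0$ is
\[
\tfrac12\,\mathrm{Id}+\begin{pmatrix}u_{xy}&u_{yy}\\-u_{xx}&-u_{xy}\end{pmatrix},
\]
and the second matrix has trace $0$ and determinant $\Delta$. So the eigenvalues are $\frac12\pm\sqrt{-\Delta}$.

For $\Delta>-\frac14$ both eigenvalues have positive real part: a positive point is a source and a negative point is a sink. The oriented leaves see this difference, and Theorem~\ref{thm:leaves} can be used. For $\Delta<-\frac14$ the point is a saddle, and the oriented leaves do not see the sign. For instance, the orientation-preserving homeomorphism $(x,y)\mapsto(\operatorname{sgn}(x)|x|^{1/2},\,y|y|)$ conjugates the flow of $2x\,\partial_x-y\,\partial_y$, of divergence $1$, to the flow of $x\,\partial_x-2y\,\partial_y$, of divergence $-1$. A second argument is needed, and it must use $\phi$ off the surface. It applies whenever $\Delta<0$,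 because then the surface passes above one line through $0$ in the plane $\{w=0\}$ and below another, and these lines can play the roles of $\ell$ and of the edge of $\Pi$. We use the first argument for $\Delta\ge0$ and the second for $\Delta<0$, which includes the degenerate value $-\frac14$.

\subsection{Sides of the surface}

Call coordinates $(\zeta,\nu)\in\mathbb{R}^2\times\mathbb{R}$ on an open set $U$ \emph{adapted} to an oriented surface $\Sigma$ if they are positive, $\Sigma\cap U=\{\nu=0\}$, and $\zeta$ is a positive coordinate on $\Sigma$. The set $\{\nu>0\}$ is the positive side of $\Sigma$ in $U$.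

\begin{lemma}\label{lem:sides}
In setting \textup{(S)}, let $p\in\Sigma$. Let $(\zeta,\nu)$ on $U\subset O$ and $(\zeta',\nu')$ on $V'$ be coordinates adapted to $\Sigma$ and $\Sigma'$ and centered at $p$ and $p'=\phi(p)$. Assume that $U$ is an open cube in these coordinates and that $\phi(U)\subset V'$. Then $\nu'\circ\phi$ and $\nu$ have the same sign at every point of $U$.
\end{lemma}

\begin{proof}
By injectivity $\phi^{-1}(\Sigma')=\Sigma$, so $\nu'\circ\phi$ vanishes exactly where $\nu$ does, and it has a constant sign on each of the connected sets $\{\nu>0\}$ and $\{\nu<0\}$ in $U$. If the two signs were equal, $\phi(U)$ would lie in a closed half-space with $p'$ on its boundary, although $\phi$ is open. So either the lemma holds or $\nu'\circ\phi$ has the sign of $-\nu$ everywhere. Suppose the latter, and write $\phi(\zeta,0)=(\phi_\Sigma(\zeta),0)$. In the homotopy $(1-s)\phi(\zeta,\nu)+s(\phi_\Sigma(\zeta),-\nu)$ the last component has the sign of $-\nu$, and for $\nu=0$ the homotopy equals $(\phi_\Sigma(\zeta),0)$. So it vanishes only at the origin. As $\phi_\Sigma$ has local degree $+1$, (D3) shows that $\phi$ has local degree $-1$ at $p$. This contradicts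 Lemma~\ref{lem:degree}.
\end{proof}

\subsection{Proof of Theorem~\ref{thm:signs}}

Let $p\in\operatorname{Crit}(\mathcal{F}_\Sigma)$; then $p'=\phi(p)$ is critical by (F). Reversing the orientation of $\Sigma$ reverses that of $\Sigma'$ and flips all signs. So it suffices to exclude that $p$ is positive and $p'$ is negative. Assume this. Take a contact chart centered at $p'$, write $\Sigma'=\{w=u(x,y)\}$ near $p'$, and let $\Delta$ be as above. Nothing is assumed about the second-order behavior of $\Sigma$ at $p$.

\medskip
\noindent\emph{Case 1: $\Delta\ge0$.}
The characteristic field of $\Sigma'$ is a positive multiple of $-X_u$, whose linear part at $0$ has eigenvalues with real part $-\frac12$. We recall the stability of hyperbolic sinks: if the eigenvalues of the linear part of a smooth planar field at a zero have negative real parts, then some positive definite quadratic form strictly decreases along the field in a punctured neighborhood of the zero. Its small sublevel sets are compact disks that contain no other zero and contain the forward orbits of all their points. These properties persist when the field is multiplied by a positive function.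

Let $X$ be the characteristic field of $\Sigma$ for an area form $\Omega$, with flow $\Phi_t$. By \eqref{eq:div}, $\operatorname{div}_\Omega X>0$ on a neighborhood of $p$ in $\Sigma$. Choose a disk $D'\subset\Sigma'$ as above, so small that $D=(\phi|_\Sigma)^{-1}(D')$ lies in this neighborhood. Then $D$ is a compact neighborhood of $p$ in $\Sigma$, and by (F) every $q\in D\setminus\{p\}$ is regular. For such $q$, Theorem~\ref{thm:leaves} shows that $\phi$ maps the forward orbit of $q$ into the forward orbit of $\phi(q)$: if the two leaves are lines, $\phi$ is increasing in the time parameters, and if they are circles, the forward orbit is the whole leaf. So the forward orbit of $q$ stays in the compact set $D$, it is defined for all $t\ge0$, and $\Phi_t(D)\subset D$. On the other hand, $\frac{d}{dt}\Phi_t^*\Omega=(\operatorname{div}_\Omega X\circ\Phi_t)\,\Phi_t^*\Omega$, so at $q\in D$ the Jacobian of $\Phi_t$ is $\exp\int_0^t\operatorname{div}_\Omega X(\Phi_s(q))\,ds>1$ for $t>0$. Since $D$ has finite positive area, $\operatorname{area}(\Phi_t(D))>\operatorname{area}(D)$, which contradicts $\Phi_t(D)\subset D$.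

\medskip
\noindent\emph{Case 2: $\Delta<0$.}
After a rotation of the $(x,y)$-plane, $u=\frac12(\lambda_1x^2-\lambda_2y^2)+O(3)$ with $\lambda_1,\lambda_2>0$. In the coordinates $(x,y,z)$ we have $\Sigma'=\{z=v(x,y)\}$ with $v=u+\frac12xy$, and $v=u$ on both axes. Shrink the chart to a domain $V'$ in which $\Sigma'\cap V'=\{z=v\}$ and
\begin{equation}\label{eq:saddle}
v(x,0)>0\ \text{ for }x\ne0,\qquad v(0,y)\le0 .
\end{equation}
As $p'$ is negative, $(y,x)$ are positive coordinates on $\Sigma'$, and $dy\wedge dx\wedge d(v-z)=dx\wedge dy\wedge dz$. So $(y,x,v-z)$ are adapted coordinates, and the positive side of $\Sigma'$ is the lower side $V'_+=\{z<v\}$. By \eqref{eq:saddle},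
\begin{equation}\label{eq:position}
\ell\cap V'\subset V'_+\cup\{p'\},\qquad \Pi\cap V'_+=\emptyset ;
\end{equation}
for the second relation, a point $(0,y,z)\in V'_+$ has $z<v(0,y)\le0$.

At $p$ take a contact chart and write $\Sigma=\{z=r(x,y)\}$. As $p$ is positive, $(x,y,z-r)$ are adapted coordinates. Let $U=\{|x|,|y|,|z-r|<b\}$ be so small that $U\subset O$, $\Sigma\cap U=\{z=r\}$ and $\phi(U)\subset V'$. The positive side is the upper side $U_+=\{z>r\}$. By Lemma~\ref{lem:sides}, a point of $U$ lies in $U_+$ if and only if its image lies in $V'_+$. At the positive point $p$ the upward direction $\partial_z$, which is positive for $\alpha$, points into $U_+$. So an upward push should carry the preimage of $\ell$ entirely into $U_+$, whose image misses $\Pi$.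

Let $a>0$ be such that the closed Euclidean ball $W=\{|q|\le2a\}$ lies in $U$. Let $H\colon\mathbb{R}^3\to[0,1]$ be smooth, with $H=1$ on $\{|q|\le a\}$ and support in $\operatorname{int}W$. For $c>0$ let $h_t$ be the flow of $cX_H$; it is non-negative and supported in $\operatorname{int}W$. The set $K=W\cap\phi^{-1}(\ell)$ is compact, and $K\subset U_+\cup\{p\}$ by \eqref{eq:position}. We claim that $h_1(K)\subset U_+$ for small $c$.
\begin{itemize}
\item Let $q\in K$ with $|q|\le a/2$, and let $c<a/2$. By \eqref{eq:XH}, $X_H=\partial_z$ on $\{|q|\le a\}$, so $h_1(q)=q+(0,0,c)$. Since $z\ge r$ at $q$, we have $z>r$ at $h_1(q)$.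
\item The set $K\cap\{|q|\ge a/2\}$ is a compact subset of the open set $U_+$, and $h_1$, the time-$c$ map of $X_H$, tends uniformly to the identity as $c\to0$.
\end{itemize}
Fix such a $c$. Then $\phi(h_1(K))\subset V'_+$ is disjoint from $\Pi$. But Proposition~\ref{prop:conj} gives $q\in W$ with $\phi(q)\in\ell$, that is $q\in K$, and $\phi(h_1(q))\in\Pi$. This contradiction completes the proof. \hfill$\square$

\section{The role of the coorientation}\label{sec:coor}

If the approximating maps reverse the coorientation, the conclusions are reversed.

\begin{corollary}\label{cor:reverse}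
In setting \textup{(S)}, including \textup{(F)}, replace the hypothesis $\varphi_i^*\alpha'=e^{f_i}\alpha$ by $\varphi_i^*\alpha'=-e^{f_i}\alpha$. Then $\phi$ reverses the orientation of every regular leaf and flips the sign of every critical point.
\end{corollary}

\begin{proof}
Setting (S) holds with $-\alpha'$ in place of $\alpha'$, since (F) and the orientation of $\Sigma'$ do not depend on the coorientation. This replacement reverses the oriented characteristic foliation of $\Sigma'$ and, because $d(-\alpha')=-d\alpha'$, flips all its signs. Apply Theorems~\ref{thm:leaves} and~\ref{thm:signs}.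
\end{proof}

So the coorientation hypothesis cannot be dropped. Besides the half-turn $\tau$, the map $(x,y,z)\mapsto(x,-y,-z)$ is a smooth example: it pulls $\alpha_0$ back to $-\alpha_0$ and maps $\partial_x$ to $\partial_x$, while the pushed-forward orientation of $\Sigma_0$ is $-dx\wedge dz$, for which the leaves are oriented by $-\partial_x$.

The two kinds of limits are disjoint. This would follow from Theorem~\ref{thm:leaves} and Corollary~\ref{cor:reverse} if we had a smooth surface with smooth image satisfying (F), but a homeomorphism need not come with one. We reduce to the identity, for which every surface will do. A contactomorphism $\psi$ of $(Y,\xi)$ is \emph{coorientation-reversing} if $\psi^*\alpha=-e^f\alpha$ for some smooth $f$.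

\begin{corollary}\label{cor:both}
No homeomorphism $\phi$ of $Y$ is a $C^0$-limit both of coorientation-preserving and of coorientation-reversing contactomorphisms of $(Y,\xi)$.
\end{corollary}

\begin{proof}
Suppose that $\varphi_i\to\phi$ and $\tau_i\to\phi$, where the $\varphi_i$ preserve and the $\tau_i$ reverse the coorientation. Inversion is continuous in the homeomorphism group of a manifold for the compact-open topology~\cite{Arens}, so $\varphi_i^{-1}\to\phi^{-1}$ uniformly on compact sets. Let $d$ be a metric on $Y$, let $K\subset Y$ be compact, and let $K'$ be a compact neighborhood of $\phi(K)$. For large $i$ we have $\tau_i(K)\subset K'$, and for $q\in K$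
\[
d\bigl(\varphi_i^{-1}\tau_i(q),q\bigr)\le d\bigl(\varphi_i^{-1}\tau_i(q),\phi^{-1}\tau_i(q)\bigr)+d\bigl(\phi^{-1}\tau_i(q),\phi^{-1}\phi(q)\bigr).
\]
Both terms tend to $0$ uniformly in $q$, the first by uniform convergence on $K'$ and the second by uniform continuity of $\phi^{-1}$ on $K'$. So the coorientation-reversing contactomorphisms $\varphi_i^{-1}\tau_i$ converge to the identity. Condition (F) holds for the identity and any embedded oriented surface $\Sigma$. By Corollary~\ref{cor:reverse}, the identity reverses the orientation of the regular leaves of $\mathcal{F}_\Sigma$, which is absurd because such leaves exist.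
\end{proof}

\begin{thebibliography}{9}

\bibitem{Arens}
R.~Arens, \emph{Topologies for homeomorphism groups}, Amer. J. Math. \textbf{68} (1946).

\bibitem{Chekanov}
Yu.~Chekanov, \emph{Critical points of quasi-functions, and generating families of Legendrian manifolds}, Funct. Anal. Appl. \textbf{30} (1996).

\bibitem{JT}
Jordan and Traynor, Algebr. Geom. Topol. \textbf{6} (2006).

\bibitem{SS}
Baptiste Serraille and Maksim Stoki\'c, \emph{$C^0$-Contact Geometry of Surfaces in 3-Manifolds}, arXiv:2509.02430 (2025).

\end{thebibliography}
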